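# The hull of hyperbolic Brownian motion has perimeter growing like $2t$

## The guess $L_t\approx 2R_t$, tried on segments, triangles and ladders

Let $\mathbb H^2$ be the hyperbolic plane (complete, simply connected, curvature $-1$), with distance $d$ and an origin $o$. We write points as $x=(r,\theta)$ with $r=d(o,x)$. Let $B$ be Brownian motion on $\mathbb H^2$ with $B_0=o$ (generator $\tfrac12\Delta$), let $\mathcal H_t$ be the smallest geodesically convex set containing $\{B_s:0\le s\le t\}$, and let $L_t$ be the length of its boundary. The question, from the paper of Chinmoy Bhattacharjee, Rik Versendaal and Andrew Wade, "Perimeter length of the convex hull of Brownian motion in the hyperbolic plane" (arXiv:2502.15340, 2025), is this: does $L_t/t$ have a limit in distribution, and if so, is the limit constant?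

In polar coordinates $B_t=(R_t,\theta_t)$, where $R_0=0$ and
$$dR_t=\frac{dt}{2\tanh R_t}+dW^R_t,$$
while, given the radial part, the angle moves like $\int dW/\sinh R$ with $W$ independent of $W^R$. Two known facts describe the picture: $R_t/t\to\frac12$ almost surely, and $\theta_t$ converges almost surely to an angle $\theta_\infty$. So the particle runs off along a direction at speed $\frac12$.

The first guess follows at once. Seen from far away, the trajectory is the segment $[o,B_t]$. A segment of length $R$, as a degenerate convex set, has perimeter $2R$ (its boundary is walked twice). So one expects $L_t\approx 2R_t\approx t$, and $L_t/t\to1$. Certainly $\mathcal H_t\supset[o,B_t]$, and a larger convex set has a larger perimeter, so $L_t\ge 2R_t$ and $\liminf L_t/t\ge1$ almost surely. Let us test whether the segment is really all there is.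

*A straight path.* If the path runs along a geodesic from $o$ to distance $R$, the perimeter is $2R$. The guess is right.

*A path with one detour.* Go out a distance $a$, come back to $o$, then go out a distance $b$ in a perpendicular direction. The hull is a right triangle with hypotenuse $c$, where $\cosh c=\cosh a\cosh b$. With $a$ fixed and $b\to\infty$ we get $c=b+\log\cosh a+o(1)$, so the perimeter is $2b+a+\log\cosh a+o(1)$. The detour costs a bounded amount, about $2a$ if $a$ is large, and one detour does not change the growth rate.

*A ladder.* Now make a detour regularly. Take a geodesic, and for a point of the plane let $x$ be the position of its foot on the geodesic and $y$ its signed distance from the geodesic. The distance $c$ between two points in these coordinates satisfies $\cosh c=\cosh y_1\cosh y_2\cosh(x_1-x_2)-\sinh y_1\sinh y_2$. Let the path run along the geodesic from $x=0$ to $x=na$, and at each $x=ja$, $0\le j\le n$, step aside to $y=h$ and to $y=-h$ and return. The hull is the hull of the tips $(ja,\pm h)$. Each tip is a vertex: along a unit-speed geodesic the function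 $f=\sinh y$ satisfies $f''=f$, so $f$ cannot have an interior maximum with positive value $\sinh h$, and a tip $(ja,h)$ is not interior to any segment in the strip $|y|\le h$. (Same for $-h$.) Hence the perimeter is $2nc+4h$, where
$$\cosh c=\cosh^2h\cosh a-\sinh^2h,\qquad\text{that is,}\qquad \sinh\tfrac c2=\cosh h\,\sinh\tfrac a2 .$$
So $c>a$ as soon as $h>0$. For $h=a=1$ one finds $c\approx1.47$, and the perimeter grows like $2.94$ per unit of distance, not like $2$. In the Euclidean plane the same ladder has perimeter $2na+4h$, and the sideways steps do not change the rate.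

The ladder breaks the argument behind the guess: a hull that stays within bounded distance of a segment of length $R$ may have perimeter larger than $2R$ by a constant factor. Brownian motion makes sideways steps all the time, so the rate $1$ is suspect. The true rate turns out to be $2$.

That the limit should be constant is not clear in advance. For planar Euclidean Brownian motion, scaling shows that $L_t/\sqrt t$ has the law of $L_1$ for every $t$; this law is not constant, since $L_1\ge 2|B_1|$ is unbounded while $L_1$ has finite mean. There the normalized perimeter keeps its randomness forever.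

## Two theorems: the limit $2$, and fluctuations of order $\sqrt t$

**Theorem A.** $L_t/t\to 2$ almost surely and in $L^1$; hence the distributional limit of $L_t/t$ exists and is the constant $2$.

**Theorem B.**

1. For every $t\ge 0$: $\ \mathbb E L_t=4\,\mathbb E R_t=2t+8\log2-8\,\mathbb E\log(1+e^{-R_t})$. Hence $2t\le\mathbb E L_t\le 2t+8\log 2$ and $\mathbb E L_t=2t+8\log2+o(1)$ as $t\to\infty$.
2. $L_t/t\to2$ in $L^p$ for all $1\le p<\infty$.
3. There is $\sigma^2\in[4,\infty)$ with $\operatorname{Var}(L_t)/t\to\sigma^2$ and $(L_t-2t)/\sqrt t\Rightarrow N(0,\sigma^2)$. So the order $\sqrt t$ of the fluctuations is exact. Moreover $\operatorname{Cov}(L_t,R_t)\sim 2t$ and $\operatorname{Var}(L_t-2R_t)\sim(\sigma^2-4)t$ (read as $o(t)$ if $\sigma^2=4$).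

Throughout we use standard facts about $B$: it is a strong Markov process; its law is invariant under isometries (an isometry applied to Brownian motion from $x$ gives Brownian motion from the image of $x$); it has a heat kernel $p_t(x,y)=p_t(y,x)$ with respect to the area measure, so $B_t$ has a density for $t>0$. We write $\mathbb P_x,\mathbb E_x$ when the start is $x$. "Line" means complete geodesic.

## Perimeter as a measure of lines

The ladder was computed side by side. For a random path we need a description of perimeter that can be averaged.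

**Definition (measure on lines).** A line $\ell\not\ni o$ is given by its distance $p>0$ from $o$ and the direction $\varphi$ of its nearest point to $o$ (its foot). Put $d\mu=\cosh p\,dp\,d\varphi$.

The following are textbook facts (Santaló, *Integral Geometry and Geometric Probability*, Part IV). The measure $\mu$ is invariant under isometries. Lines through a given point form a null set. For compact convex $K$ with nonempty interior,
$$\mu\{\ell:\ell\cap K\neq\emptyset\}=\text{perimeter of }K\qquad\text{(Crofton)},$$
and for a segment $\mu\{\ell:\ell\cap[x,y]\ne\emptyset\}=2d(x,y)$. Finally, if a line crosses a given segment at arclength position $s$ and at angle $\alpha\in(0,\pi)$, then in these coordinates $d\mu=\sin\alpha\,d\alpha\,ds$.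

As an example, the lines hitting the disc of radius $r$ about $o$ are those with $p\le r$, and their measure is $2\pi\int_0^r\cosh p\,dp=2\pi\sinh r$, the length of the circle. For a segment of length $r$, $\int_0^r\int_0^\pi\sin\alpha\,d\alpha\,ds=2r$.

**Step 1: from the hull to the path.** The purpose is to remove the hull from the picture. For $s<t$ let $L_{s,t}$ be the perimeter of the hull of $B[s,t]$, so $L_t=L_{0,t}$. We claim that almost surely
$$L_{s,t}=\mu\{\ell:\ \ell\cap B[s,t]\neq\emptyset\}.\tag{1}$$
If a line misses the connected set $B[s,t]$, then $B[s,t]$ lies in one of its two open half-planes. That half-plane is convex, so it contains the hull, and the line misses the hull. Conversely, a line missing the hull misses the path. So the lines hitting the hull and the lines hitting the path are the same. The hull of a compact set is compact (in the Klein model it is a Euclidean convex hull). It has nonempty interior almost surely: for $s<u<t$ we have $B_s\ne B_u$ a.s., and given these two points $B_t$ has a density, so $B_t$ is a.s. not on the line through them; a convex set containing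 three points that are not on one line contains a triangle. Now Crofton gives (1). Since $\mathcal H_t$ increases with $t$, almost surely (1) with $s=0$ holds for all $t>0$ at once, and $t\mapsto L_t$ is nondecreasing. The set of pairs (line, continuous path) with the line hitting the path is closed, so all the measurability needed for Fubini below is in order.

**Step 2: subadditivity with an exact error.** The purpose is to compare a path with its pieces. For $s<u<t$, a line hits $B[s,t]$ iff it hits $B[s,u]$ or $B[u,t]$. By inclusion–exclusion,
$$L_{s,t}=L_{s,u}+L_{u,t}-\Delta_{s,u,t},\qquad \Delta_{s,u,t}=\mu\{\ell\text{ hits both }B[s,u]\text{ and }B[u,t]\}\ge0 .\tag{2}$$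
We call $\Delta_{s,u,t}$ the defect. As an example, let a deterministic path go a distance $a$ straight, turn by a right angle, and go a distance $b$. The two pieces have perimeters $2a$ and $2b$, the whole has $a+b+c$ with $\cosh c=\cosh a\cosh b$, and the defect is $a+b-c$. As $a,b\to\infty$, $e^c/2\sim e^{a+b}/4$, so the defect tends to $\log2$. In the Euclidean plane with $a=b$ it would be $(2-\sqrt2)a$, which is unbounded. Keep this example in mind for the fluctuations.

## The mean: reflection in a line and a radial martingale

**Step 3: a martingale made from $R_t$.** The purpose is to get exact information on $\mathbb ER_t$ and all exponential moments. Let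
$$g(r)=2\log\cosh(r/2)=r-2\log2+2\log(1+e^{-r}).$$
With $T=\tanh(r/2)$ we have $g'=T$, $g''=\frac12(1-T^2)$ and $\coth r=\frac{1+T^2}{2T}$, so
$$\tfrac12\coth r\;g'+\tfrac12g''=\tfrac{1+T^2}{4}+\tfrac{1-T^2}{4}=\tfrac12 .$$
The drift of $g(R_t)$ is therefore exactly $\frac12$. Itô's formula on $[\varepsilon,t]$ (away from the singularity of the drift at $r=0$), followed by $\varepsilon\downarrow0$, gives
$$g(R_t)=\tfrac t2+M_t,\qquad M_t=\int_0^t\tanh(R_s/2)\,dW^R_s,\qquad\langle M\rangle_t\le t .\tag{3}$$
The integrand is bounded, so $M$ is a martingale with $\mathbb EM_t=0$, and taking expectations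
$$\mathbb ER_t=\tfrac t2+2\log2-2\,\mathbb E\log(1+e^{-R_t}).\tag{4}$$

**Step 4: all moments of $L_{0,1}$ are finite.** This will be used whenever we need integrability. For $\lambda\geq 0$ the process $\exp(\lambda M_s-\frac{\lambda^2}2\langle M\rangle_s)$ is a nonnegative supermartingale starting at $1$, and $\langle M\rangle_1\le1$, so $\mathbb P(\sup_{s\le1}M_s\ge x)\le e^{-\lambda x+\lambda^2/2}$. With $\lambda=x\ge0$ the bound is $e^{-x^2/2}$. By (3), $R_s\le g(R_s)+2\log2\le M_s+\frac12+2\log2$ for $s\le1$, so $\sup_{s\le1}R_s$ has exponential moments of every order. Every line hitting $B[0,1]$ hits the disc of radius $\sup_{s\le1}R_s$ about $o$, so $L_{0,1}\le2\pi\sinh(\sup_{s\le1}R_s)$ and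
$$\mathbb EL_{0,1}^p<\infty\qquad\text{for all }p<\infty .\tag{5}$$

**Step 5: the reflection principle for a line.** The purpose is to reduce the event "the path has hit $\ell$ by time $t$" to the position of the endpoint. Let $\ell\not\ni o$, let $\sigma_\ell$ be the reflection in $\ell$, let $T_\ell$ be the hitting time of $\ell$, let $t>0$, and say that $B_t$ is *beyond* $\ell$ if $\ell$ strictly separates $o$ from $B_t$. Then for measurable $f\ge0$
$$\mathbb E[f(B_t);T_\ell\le t]=\mathbb E\big[f(B_t)+f(\sigma_\ell B_t);\ B_t\text{ beyond }\ell\big].\tag{6}$$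
To prove it, let $B'$ equal $B$ up to time $T_\ell$ and $\sigma_\ell B$ afterward. Given the past up to $T_\ell$, the future is Brownian motion from $B_{T_\ell}\in\ell$; since $\sigma_\ell$ is an isometry fixing $B_{T_\ell}$, the reflected future has the same conditional law. So $B'$ has the law of $B$, and the same hitting time of $\ell$. Since $\mathbb P(B_t\in\ell)=0$, split $\{T_\ell\le t\}$ by the side of $\ell$ on which $B_t$ lies. If $B_t$ is beyond $\ell$, then $T_\ell\le t$ automatically, and this part is $\mathbb E[f(B_t);B_t\text{ beyond }\ell]$. If $T_\ell\le t$ and $B_t$ is on the side of $o$, then $B'_t=\sigma_\ell B_t$ is beyond $\ell$ and $f(B_t)=f(\sigma_\ell B'_t)$; conversely, if $B'_t$ is beyond $\ell$, then we are in this case. Since $B'$ has the law of $B$, this part is $\mathbb E[f(\sigma_\ell B_t);B_t\text{ beyond }\ell]$.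

**Step 6: the mean, and Theorem B(1).** Take $f\equiv1$ in (6): $\mathbb P(T_\ell\le t)=2\,\mathbb P(B_t\text{ beyond }\ell)$. Integrate over $\ell$, using (1) and Fubini on both sides:
$$\mathbb EL_t=\int\mathbb P(T_\ell\le t)\,d\mu(\ell)=2\,\mathbb E\,\mu\{\ell\text{ separates }o\text{ and }B_t\}=2\,\mathbb E[2R_t]=4\,\mathbb ER_t .\tag{7}$$
With (4) this is the formula in Theorem B(1) (at $t=0$ all members vanish). Since $0\le\log(1+e^{-R_t})\le\log2$, we get $2t\le\mathbb EL_t\le2t+8\log2$. Since $R_t\to\infty$ a.s., bounded convergence gives $\mathbb E\log(1+e^{-R_t})\to0$, hence $\mathbb EL_t=2t+8\log2+o(1)$. This proves Theorem B(1). In particular $\mathbb EL_t/t\to2$, and the first guess is wrong already in the mean.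

## From the mean to the law: i.i.d. increments of an isometry-valued walk

What do we have? A pathwise bound $\liminf L_t/t\ge1$ and a mean $\mathbb EL_t/t\to2$. These do not determine the law: a process equal to $t\xi$, with $\xi\in\{1,3\}$ chosen by a fair coin, obeys both. The natural next attempt is the second moment,
$$\mathbb EL_t^2=\iint\mathbb P(T_{\ell_1}\le t,\ T_{\ell_2}\le t)\,d\mu(\ell_1)\,d\mu(\ell_2).$$
Here (6) stops helping. If we reflect the path after it hits $\ell_2$, we can put the endpoint beyond $\ell_2$, but the condition that $\ell_1$ has also been hit is in general not a function of the endpoint. Reflection turns one hit into a statement about $B_t$; it does not do so for two.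

What gets us past this point is that upper bounds are easy to get pathwise. By (2), the perimeter of a long path is at most the sum of the perimeters of its pieces. If the pieces are i.i.d., the law of large numbers gives an almost sure upper bound whose value is an expectation, which we know to be close to $2$ per unit time. An almost sure upper bound that matches the mean leaves no room for randomness.

**Step 7: the pieces are i.i.d.** In a vector space, increments are obtained by subtraction; here we use isometries. For $x\ne o$ let $g_x$ be the translation along the geodesic from $o$ to $x$ with $g_xo=x$, and $g_o=\mathrm{id}$. Put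
$$\gamma_0=\mathrm{id},\qquad \xi^{(k)}_s=\gamma_k^{-1}B_{k+s}\ (0\le s\le1),\qquad \gamma_{k+1}=\gamma_k\,g_{\xi^{(k)}_1}.$$
By induction $\gamma_ko=B_k$, because $\gamma_{k+1}o=\gamma_k\xi^{(k)}_1=B_{k+1}$, and $\gamma_k$ is determined by the path up to time $k$. By the Markov property and isometry invariance, given the path up to time $k$, the path $\xi^{(k)}$ is Brownian motion from $o$ on $[0,1]$. So the $\xi^{(k)}$ are i.i.d. For $m\le k$ and $0\le s\le1$,
$$\gamma_m^{-1}B_{k+s}=g_{\xi^{(m)}_1}g_{\xi^{(m+1)}_1}\cdots g_{\xi^{(k-1)}_1}\,\xi^{(k)}_s ,$$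
so $\gamma_m^{-1}B[m,n]$ is a function of $\xi^{(m)},\dots,\xi^{(n-1)}$, the same function for all $(m,n)$ with the same difference. Perimeter is invariant under isometries. Hence
$$L_{m,n}=\Psi_{n-m}\big(\xi^{(m)},\dots,\xi^{(n-1)}\big)\qquad\text{for integers }0\le m<n .\tag{8}$$

**Step 8: the almost sure upper bound and $L^1$ convergence.** Fix an integer $m\ge1$. By (2),
$$L_n\le\sum_{i=0}^{\lfloor n/m\rfloor}L_{im,(i+1)m},$$
since these blocks cover $[0,n]$. By (8) the terms are i.i.d., and they are integrable by (7). The strong law of large numbers and Theorem B(1) give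
$$\limsup_{n\to\infty}\frac{L_n}n\le\frac{\mathbb EL_m}m\le2+\frac{8\log2}m\qquad\text{a.s.}$$
Let $m\to\infty$: $\limsup L_n/n\le2$ a.s., that is, $(L_n/n-2)^+\to0$ a.s. Next, $0\le L_n/n\le\frac1n\sum_{i<n}L_{i,i+1}$, and the right side is uniformly integrable, because averages of i.i.d. integrable variables converge in $L^1$. So $\mathbb E(L_n/n-2)^+\to0$. Now the mean enters a second time: since $|x|=2x^+-x$,
$$\mathbb E\Big|\frac{L_n}n-2\Big|=2\,\mathbb E\Big(\frac{L_n}n-2\Big)^+-\Big(\frac{\mathbb EL_n}n-2\Big)\to0 .$$
So $L_n/n\to 2$ in $L^1$, and this already settles the question about the distributional limit along integers.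

**Step 9: almost sure convergence.** What is missing is $\liminf L_n/n\ge2$ a.s. We recall Kingman's subadditive ergodic theorem: if $X_{l,n}\le X_{l,m}+X_{m,n}$ for $l<m<n$, the array $(X_{m,n})$ has the same joint law as $(X_{m+1,n+1})$, the shift is ergodic, $X_{0,1}$ is integrable and $\mathbb EX_{0,n}\ge-cn$ for some $c$, then $X_{0,n}/n\to\lim_n\mathbb EX_{0,n}/n$ a.s. Take $X_{m,n}=L_{m,n}$. Subadditivity is (2); stationarity and ergodicity hold because by (8) the array is driven by an i.i.d. sequence; the variables are nonnegative and integrable. So $L_n/n\to\lim\mathbb EL_n/n=2$ a.s.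

**Step 10: real times.** By monotonicity $L_{\lfloor t\rfloor}\le L_t\le L_{\lfloor t\rfloor+1}$, so $L_t/t$ lies between $L_{\lfloor t\rfloor}/t$ and $L_{\lfloor t\rfloor+1}/t$. Both converge to $2$ a.s. and in $L^1$, hence so does $L_t/t$. This proves Theorem A. $\blacksquare$

**Step 11: $L^p$ convergence, Theorem B(2).** By (2) and (8), $\|L_n/n\|_{p'}\le\frac1n\sum_{i<n}\|L_{i,i+1}\|_{p'}=\|L_{0,1}\|_{p'}$, which is finite by (5). Given $p$, choose $p'>p$: bounded $L^{p'}$ norms make $|L_n/n|^p$ uniformly integrable, and with a.s. convergence this gives $L_n/n\to2$ in $L^p$. The sandwich of Step 10 extends this to real $t$. $\blacksquare$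

## The defects are bounded in $L^2$

We turn to Theorem B(3). Kingman's theorem gives no rate. To get a central limit theorem we would like $L_n$ to be a sum of independent pieces up to a small error, and (2) says that the error consists of defects. The trivial bound $\Delta_{s,u,t}\le\min(L_{s,u},L_{u,t})$ grows with the pieces and is of no use. But the right-angle example, where the defect stays below $\log 2$, suggests more: a defect measures lines hitting both the past and the future of $B_u$, and such lines should be close to $B_u$.

**Claim.** $C_0^2:=\sup_{0\le a<b<c}\mathbb E\,\Delta_{a,b,c}^2<\infty$.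

**Step 12: replace past and future by two independent Brownian motions.** Seen from $B_b$, the future is Brownian motion and, given $B_b$, independent of the past. The past, run backward, is not Brownian motion from a fixed point in any obvious way; we show that for isometry-invariant quantities it may be treated as if it were. Applying an isometry that moves $B_a$ to $o$, we may take $a=0$. For a path $w$ on $[0,b]$ put
$$\Phi(w)=\mathbb E\big[\mu\{\ell\text{ hits }w[0,b]\text{ and }Y[0,c-b]\}^2\big],\qquad Y\text{ a Brownian motion from }w(b).$$
Then $\Phi\ge0$, $\Phi(hw)=\Phi(w)$ for every isometry $h$, and $\mathbb E\Delta_{0,b,c}^2=\mathbb E_o\Phi(B)$ by the Markov property. Let $\overleftarrow B_u=B_{b-u}$, $0\le u\le b$. We show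
$$\mathbb E_o\Phi(B)=\mathbb E_o\Phi(\overleftarrow B).\tag{9}$$

Let $m$ be the area measure and $f\ge0$ a continuous function with compact support and $\int f\,dm=1$. The path measure $\int\mathbb P_x\,m(dx)$ on $[0,b]$ is invariant under time reversal: its finite-dimensional distributions have densities $\prod_i p_{t_i-t_{i-1}}(x_{i-1},x_i)$ with respect to products of $m$, and $p_t$ is symmetric. (The measure is $\sigma$-finite: the paths with $w(0)$ in a compact set $K$ have measure $m(K)$, before and after reversal.) By isometry invariance $\mathbb E_x\Phi(\overleftarrow B)$ does not depend on $x$. Hence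
$$\mathbb E_o\Phi(\overleftarrow B)=\int f(x)\,\mathbb E_x\Phi(\overleftarrow B)\,m(dx)=\int\mathbb E_x\big[f(B_b)\,\Phi(B)\big]\,m(dx),$$
where the second equality is time reversal (the reversed path starts where the path ended). Now let $\rho_\theta$ be the rotation about $o$ by $\theta$. For every $\theta$, $\mathbb P_x$ is the law of $g_x\rho_\theta B$ under $\mathbb P_o$. Averaging over $\theta$ and using $\Phi(g_x\rho_\theta B)=\Phi(B)$,
$$\int\mathbb E_x\big[f(B_b)\Phi(B)\big]\,m(dx)=\mathbb E_o\Big[\Phi(B)\int\Big(\frac1{2\pi}\int_0^{2\pi}f(g_x\rho_\theta B_b)\,d\theta\Big)m(dx)\Big].$$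
For fixed $y$ with $d(o,y)=r$, the point $g_x\rho_\theta y$ with $\theta$ uniform is uniform on the circle of radius $r$ about $x$, so the inner parenthesis, with $y=B_b$, is the circle average $(A_rf)(x)$. It remains to see that $\int A_rf\,dm=\int f\,dm=1$. For the average over the annulus $\{z:r\le d(x,z)\le r+\varepsilon\}$, whose kernel is $\mathbf 1\{r\le d(x,z)\le r+\varepsilon\}$ divided by the area $v_\varepsilon$ of the annulus, this holds by Fubini: the kernel is symmetric in $x$ and $z$, so its integral over $x$ is also $1$. Let $\varepsilon\downarrow0$; since $f$ is continuous with compact support, dominated convergence gives the statement for circles. The last display thus equals $\mathbb E_o\Phi(B)$, and (9) is proved.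

On the right of (9), $\overleftarrow B$ ends at $o$, so $Y$ is a Brownian motion from $o$ independent of $B$, and $\overleftarrow B[0,b]=B[0,b]$. Therefore
$$\mathbb E\Delta_{0,b,c}^2\le\mathbb ED^2,\qquad D=\mu\{\ell\text{ hits both }X[0,\infty)\text{ and }Y[0,\infty)\},\tag{10}$$
where $X,Y$ are independent Brownian motions from $o$. The right side no longer depends on $a,b,c$.

**Step 13: the probability of ever hitting a line.** The purpose is to show that far lines are exponentially hard to hit. In the Klein model, $(r,\theta)$ is at Euclidean distance $\tanh r$ from the center, and the line with parameters $(p,\varphi)$ is the chord at Euclidean distance $\tanh p$. So $B_t$ is beyond it iff $\tanh R_t\cos(\theta_t-\varphi)>\tanh p$. By (6) with $f\equiv1$, the probability of hitting it by time $t$ is twice the probability of this event. Let $t\to\infty$: $R_t\to\infty$, $\theta_t\to\theta_\infty$, and by rotational invariance $\theta_\infty$ is uniform, so $\mathbb P(\cos(\theta_\infty-\varphi)=\tanh p)=0$ and the indicators converge a.s. The probability of ever hitting the line is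
$$q(p)=2\,\mathbb P\big(\cos(\theta_\infty-\varphi)>\tanh p\big)=\tfrac2\pi\arccos(\tanh p)=\tfrac4\pi\arctan e^{-p}\le\tfrac4\pi e^{-p}.\tag{11}$$
(With $x=e^{-p}$, $\cos(2\arctan x)=\frac{1-x^2}{1+x^2}=\tanh p$.) The function $q$ is decreasing. By isometry invariance, from a starting point $z$ the probability of hitting $\ell$ is $q(d(z,\ell))$.

As a check, $\mathbb ED=2\pi\int_0^\infty q(p)^2\cosh p\,dp<\infty$, since the integrand is of order $e^{-p}$: two independent hits beat the exponential number of lines, while one does not. So the first moment is immediate. For the second moment we need pairs of lines.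

**Step 14: pairs of lines in a shell.** For integers $k\ge0$ let $S_k=\{\ell:k\le p<k+1\}$, let $N_k$ be the measure of the lines in $S_k$ hit by $X$, and let $D_k$ be the measure of those hit by both $X$ and $Y$. The purpose is to bound $\mathbb EN_k^2$ uniformly in $k$. First, since $e^{-p}\cosh p\le1$,
$$\mathbb EN_k\le2\pi\cdot\tfrac4\pi\int_k^{k+1}e^{-p}\cosh p\,dp\le8 .\tag{12}$$

For two lines we need their distance. We use the hyperboloid model with the form $\langle x,y\rangle=-x_0y_0+x_1y_1+x_2y_2$. The point $(r,\theta)$ is $(\cosh r,\sinh r\,u_\theta)$ with $u_\theta$ the unit vector in direction $\theta$, and the line $(p,\varphi)$ has unit normal $n=(\sinh p,\cosh p\,u_\varphi)$: indeed $\langle n,n\rangle=1$, and orthogonality to $n$ reads $\tanh r\cos(\theta-\varphi)=\tanh p$. The textbook fact is: if $|\langle n_1,n_2\rangle|>1$, the lines are disjoint and their distance $d$ satisfies $\cosh d=|\langle n_1,n_2\rangle|$. For instance, with $p_1=p_2=p$ and opposite directions, $-\langle n_1,n_2\rangle=\sinh^2p+\cosh^2p=\cosh2p$, as it should be.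

Let $\ell_1,\ell_2\in S_k$ have parameters $(p_i,\varphi_i)$ and let $\varphi\in(-\pi,\pi]$ be the difference of the angles. Then
$$-\langle n_1,n_2\rangle=\sinh p_1\sinh p_2-\cosh p_1\cosh p_2\cos\varphi=\cosh p_1\cosh p_2(1-\cos\varphi)-\cosh(p_1-p_2).$$
Since $|\sin(\varphi/2)|\ge|\varphi|/\pi$ on $[-\pi,\pi]$, we have $1-\cos\varphi\ge2\varphi^2/\pi^2$. Also $\cosh p_i\ge\cosh k$ and $|p_1-p_2|<1$. So
$$-\langle n_1,n_2\rangle\ge K-\cosh1,\qquad K:=\tfrac2{\pi^2}\varphi^2\cosh^2k .$$
Suppose $K\ge4$. Since $\cosh1<2$, the right side is at least $K-2\ge K/2>1$. So the lines are disjoint, at distance $d$ with $\cosh d\ge K/2$. For every $z\in\ell_1$ we have $d(z,\ell_2)\ge d$, hence, using $e^{-d}\cosh d\le1$,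
$$\mathbb P_z(\text{hit }\ell_2)\le\tfrac4\pi e^{-d}\le\frac4{\pi\cosh d}\le\frac8{\pi K}\le\frac4K .$$
If $K<4$, the bound $\mathbb P_z\le1\le4/K$ is trivial. In all cases $\mathbb P_z(\text{hit }\ell_2)\le\min(1,4/K)$. Since $\int_k^{k+1}\cosh p\,dp\le\cosh(k+1)$ and $\int_{\mathbb R}\min(1,A^2/\varphi^2)\,d\varphi=4A$,
$$\int_{S_k}\sup_{z\in\ell_1}\mathbb P_z(\text{hit }\ell_2)\,d\mu(\ell_2)\le\cosh(k+1)\int_{\mathbb R}\min\Big(1,\frac{2\pi^2}{\varphi^2\cosh^2k}\Big)d\varphi=\cosh(k+1)\,\frac{4\sqrt2\,\pi}{\cosh k}\le4\sqrt2\,\pi e=:C .$$
In words: once a line of the shell is hit, the expected measure of further lines hit in the same shell is at most $C$.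

If $X$ hits both lines, it hits one of them first (or both at once). By the strong Markov property at $T_{\ell_1}$, $\mathbb P(T_{\ell_1}\le T_{\ell_2}<\infty)\le\mathbb P(T_{\ell_1}<\infty)\sup_{z\in\ell_1}\mathbb P_z(\text{hit }\ell_2)$, and likewise with the roles exchanged. Integrating and using (12),
$$\mathbb EN_k^2=\iint_{S_k^2}\mathbb P(X\text{ hits }\ell_1\text{ and }\ell_2)\,d\mu\,d\mu\le2C\,\mathbb EN_k\le16C .\tag{13}$$

**Step 15: summing over shells.** By independence of $X$ and $Y$, and since $\mathbb P(Y\text{ hits }\ell_1,\ell_2)\le\mathbb P(Y\text{ hits }\ell_1)\le q(k)$,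
$$\mathbb ED_k^2=\iint_{S_k^2}\mathbb P(X\text{ hits }\ell_1,\ell_2)\,\mathbb P(Y\text{ hits }\ell_1,\ell_2)\,d\mu\,d\mu\le q(k)\,\mathbb EN_k^2\le\tfrac4\pi e^{-k}\cdot16C .$$
Lines through $o$ are null, so $D=\sum_kD_k$ a.s., and by Minkowski's inequality $\|D\|_2\le\sum_k\|D_k\|_2\le\sum_k(64C/\pi)^{1/2}e^{-k/2}<\infty$. With (10) this proves the Claim.

## Halving the time interval: the central limit theorem

We now compare $L_n$ with a sum of i.i.d. blocks. Removing the blocks one at a time would produce about $n/m$ dependent defects, and adding their norms would give an error of order $n/m$, too large compared with $\sqrt n$. Halving gives independence among the defects of one generation, and then variances add instead of norms.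

Write $\bar Z=Z-\mathbb EZ$.

**Step 16: the total defect is of order $\sqrt q$.** Fix integers $m,q\ge1$, and consider the interval $[0,qm]$ as $q$ consecutive blocks of length $m$. Split it into parts of $\lfloor q/2\rfloor$ and $\lceil q/2\rceil$ blocks, split each part in the same way, and continue until single blocks remain. Applying (2) at each split,
$$L_{qm}=\sum_{i<q}L_{im,(i+1)m}-E_q,\qquad E_q=\text{sum of the defects at all splits}.$$
At depth $j$ (depth $0$ is the first split) the parts have at most $\lceil q/2^j\rceil$ blocks, so a split at depth $j$ requires $q>2^j$, that is, $j\le J-1$ with $J=\lceil\log_2q\rceil$. At depth $j$ there are at most $2^j$ splits, in disjoint time intervals. Each defect is by (2) and (8) a function of the $\xi^{(k)}$ of its interval, so the defects at one depth are independent. By the Claim, each centered defect has $L^2$ norm at most $C_0$, so the centered sum at depth $j$ has norm at most $C_02^{j/2}$. Summing over depths and using $2^J\le2q$,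
$$\|\bar E_q\|_2\le C_0\sum_{j<J}2^{j/2}\le C_0\,\frac{2^{J/2}}{\sqrt2-1}\le\frac{\sqrt2\,C_0}{\sqrt2-1}\sqrt q=:C_1\sqrt q .\tag{14}$$
The constant $C_1$ does not depend on $m$. This is the point: longer blocks mean fewer defects, not larger ones.

**Step 17: comparison with i.i.d. sums.** Let
$$Z_n=\frac{\bar L_n}{\sqrt n},\qquad\sigma_n=\|Z_n\|_2,\qquad q=\lfloor n/m\rfloor,\qquad S_{m,q}=\frac1{\sqrt{qm}}\sum_{i<q}\bar L_{im,(i+1)m}.$$
The $\sigma_n$ are finite by (5), and $\|S_{m,q}\|_2=\|\bar L_m\|_2/\sqrt m=\sigma_m$. For $n\ge m$ we have
$$Z_n-S_{m,q}=\Big(\sqrt{\tfrac{qm}n}-1\Big)S_{m,q}-\frac{\bar E_q}{\sqrt n}+\frac{\overline{L_n-L_{qm}}}{\sqrt n}.$$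
As $n\to\infty$ with $m$ fixed, $qm/n\to1$, so the first term tends to $0$ in $L^2$. The second has norm at most $C_1\sqrt{q/n}\le C_1/\sqrt m$. For the third, $0\le L_n-L_{qm}\le L_{qm,(q+1)m}$, whose $L^2$ norm depends only on $m$, so this term tends to $0$. Hence
$$\limsup_{n\to\infty}\|Z_n-S_{m,q}\|_2\le\frac{C_1}{\sqrt m}.\tag{15}$$

**Step 18: convergence of the variance and of the law.** From (15), $\limsup_n|\sigma_n-\sigma_m|\le C_1/\sqrt m$ for every $m$. So $\limsup_n\sigma_n-\liminf_n\sigma_n\le2C_1/\sqrt m$ for every $m$, and $\sigma_n$ converges to some $\sigma<\infty$. Fix $u\in\mathbb R$. We have $|\mathbb Ee^{iuZ_n}-\mathbb Ee^{iuS_{m,q}}|\le|u|\,\|Z_n-S_{m,q}\|_2$. For fixed $m$ and $q\to\infty$, the classical central limit theorem gives $\mathbb Ee^{iuS_{m,q}}\to e^{-u^2\sigma_m^2/2}$. Therefore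
$$\limsup_{n\to\infty}\big|\mathbb Ee^{iuZ_n}-e^{-u^2\sigma^2/2}\big|\le|u|\frac{C_1}{\sqrt m}+\big|e^{-u^2\sigma_m^2/2}-e^{-u^2\sigma^2/2}\big| ,$$
and the right side tends to $0$ as $m\to\infty$. So $Z_n\Rightarrow N(0,\sigma^2)$.

For real $t$, $\|L_t-L_{\lfloor t\rfloor}\|_2\le\|L_{\lfloor t\rfloor,\lfloor t\rfloor+1}\|_2=\|L_{0,1}\|_2$, and $\mathbb EL_t=2t+O(1)$ by Theorem B(1). So $\operatorname{Var}(L_t)/t\to\sigma^2$ and $(L_t-2t)/\sqrt t\Rightarrow N(0,\sigma^2)$ as $t\to\infty$ in $\mathbb R$. What is still open is whether $\sigma^2$ might be $0$.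

## The covariance with $R_t$ and the bound $\sigma^2\ge4$

The variance of $L_t$ involves pairs of lines, where reflection did not help. But by the Cauchy–Schwarz inequality a covariance with an explicit variable is enough for a lower bound, and $\mathbb E[L_tR_t]$ involves one line at a time, with a weight depending only on the endpoint. This is within reach of (6) for general $f$.

**Step 19: an exact formula for $\mathbb E[L_tR_t]$.** Apply (6) with $f(x)=d(o,x)$ and integrate over $\ell$. The left side gives $\mathbb E[R_tL_t]$ by (1), and so $\mathbb E[L_tR_t]=\mathbb EF(R_t)$, where for $d(o,x)=R$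
$$F(R)=\int_{\ell\text{ separates }o,x}\big(R+d(o,\sigma_\ell x)\big)\,d\mu(\ell)=2R^2+\int_0^R\!\!\int_0^\pi d(s,\alpha)\sin\alpha\,d\alpha\,ds .$$
Here the separating lines have total measure $2R$, and $d=d(s,\alpha)$ is $d(o,\sigma_\ell x)$ for the line crossing $[o,x]$ at distance $s$ from $o$ with angle $\alpha$. Let $y$ be the crossing point. At $y$, let the direction to $x$ have angle $0$; then the direction to $o$ has angle $\pi$, the line has angle $\alpha$, and $\sigma_\ell x$ lies in direction $2\alpha$ at distance $R-s$. So the angle at $y$ between $o$ and $\sigma_\ell x$ is $|\pi-2\alpha|$, and the law of cosines gives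
$$\cosh d=\cosh s\cosh(R-s)+\sinh s\sinh(R-s)\cos2\alpha=\cosh R\cos^2\alpha+\cosh(R-2s)\sin^2\alpha .\tag{16}$$
(For the last form write $1=\cos^2\alpha+\sin^2\alpha$, $\cos2\alpha=\cos^2\alpha-\sin^2\alpha$ and use the addition formulas.) For $\alpha=\pi/2$ it gives $d=|R-2s|$, for $\alpha\to0$ it gives $d\to R$, as expected.

**Step 20: asymptotics of $F$.** We claim
$$F(R)=4R^2-4R+O(1)\qquad\text{uniformly in }R\ge0 .\tag{17}$$
Write $d=\log(2\cosh d)-\log(1+e^{-2d})$ and substitute $u=\cos\alpha$, so that $\sin\alpha\,d\alpha$ becomes $du$ on $[-1,1]$.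

For the main term, (16) gives
$$\log(2\cosh d)=R+\log\Big(u^2(1+e^{-2R})+(1-u^2)\big(e^{-2s}+e^{-2(R-s)}\big)\Big).$$
With $\eta=e^{-2s}+e^{-2(R-s)}+e^{-2R}$, the argument of the logarithm lies between $u^2$ and $u^2+\eta$. So $\log(2\cosh d)$ lies between $R+\log u^2$ and $R+\log u^2+\log(1+\eta/u^2)$. Substituting $u=\sqrt\eta\,v$ and integrating by parts,
$$\int_{\mathbb R}\log(1+\eta/u^2)\,du=\sqrt\eta\int_{\mathbb R}\log(1+v^{-2})\,dv=\sqrt\eta\int_{\mathbb R}\frac{2\,dv}{1+v^2}=2\pi\sqrt\eta\le2\pi\big(e^{-s}+e^{-(R-s)}+e^{-R}\big).$$
Integrated over $s\in[0,R]$, this error is at most $2\pi(2+Re^{-R})\le6\pi$.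

For the second term, $e^{-d}\cosh d\le1$ and $\cosh d\ge u^2\cosh R$ give
$$0\le\log(1+e^{-2d})\le e^{-d}\le\min\Big(1,\frac1{\cosh d}\Big)\le\min\Big(1,\frac1{u^2\cosh R}\Big).$$
Its integral over $u$ and $s$ is at most $4R/\sqrt{\cosh R}$, which is bounded in $R$. Finally $\int_{-1}^1\log u^2\,du=-4$, so
$$F(R)=2R^2+\int_0^R\!\!\int_{-1}^1(R+\log u^2)\,du\,ds+O(1)=2R^2+2R^2-4R+O(1).$$

**Step 21: the variance of $R_t$.** By (3), $R_t=\frac t2+M_t+b_t$ with $b_t=2\log2-2\log(1+e^{-R_t})\in[0,2\log2]$. Moreover $\operatorname{Var}(M_t)=\mathbb E\int_0^t\tanh^2(R_s/2)\,ds\sim t$, because $R_s\to\infty$ a.s. and so $\mathbb E\tanh^2(R_s/2)\to1$. Since $b_t$ is bounded, the standard deviations of $R_t$ and $M_t$ differ by $O(1)$, and $\operatorname{Var}(R_t)\sim t$. By (4), $\mathbb ER_t=t/2+O(1)$.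

**Step 22: the covariance and the end of the proof.** By (17), (7) and Step 21,
$$\operatorname{Cov}(L_t,R_t)=4\,\mathbb ER_t^2-4\,\mathbb ER_t+O(1)-4(\mathbb ER_t)^2=4\operatorname{Var}(R_t)-4\,\mathbb ER_t+O(1)=4t-2t+o(t)\sim2t .$$
By Cauchy–Schwarz,
$$\sigma^2=\lim_{t\to\infty}\frac{\operatorname{Var}(L_t)}t\ge\lim_{t\to\infty}\frac{\operatorname{Cov}(L_t,R_t)^2}{t\operatorname{Var}(R_t)}=4 .$$
So the limit law in Step 18 is nondegenerate and the order $\sqrt t$ is exact. Finally,
$$\operatorname{Var}(L_t-2R_t)=\operatorname{Var}(L_t)-4\operatorname{Cov}(L_t,R_t)+4\operatorname{Var}(R_t)=(\sigma^2-8+4)\,t+o(t)=(\sigma^2-4)\,t+o(t).$$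
This completes the proof of Theorem B. $\blacksquare$
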